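# Anti-invariant polynomials and sums of invariant rings for Cartan matrices of infinite type

## 1. Polynomials that every reflection negates

Let $k$ be a field of characteristic $0$ and $V$ a finite-dimensional $k$-vector space. For each $i$ in an index set $J$, let $\gamma_i\in V$ and $\beta_i\in V^*$ satisfy $\beta_i(\gamma_i)=2$. Put
$$r_i(x)=x-\beta_i(x)\gamma_i\quad(x\in V),\qquad r_i(\lambda)=\lambda-\lambda(\gamma_i)\beta_i\quad(\lambda\in V^*).\tag{1}$$
On $V$, the map $r_i$ sends $\gamma_i$ to $-\gamma_i$ and fixes the hyperplane $\ker\beta_i$, so it is a reflection and $r_i^2=1$. Also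
$$(r_i\lambda)(x)=\lambda(x)-\lambda(\gamma_i)\beta_i(x)=\lambda(r_ix).$$
Since $r_i=r_i^{-1}$, this says that the action on $V^*$ is the contragredient of the action on $V$. Let $W\subseteq GL(V)$ be the group generated by the $r_i$; it acts on $V^*$ by $(w\lambda)(x)=\lambda(w^{-1}x)$, and on the symmetric algebras $S(V)$ and $S(V^*)$ by algebra automorphisms. If $x_1,\dots,x_n$ is a basis of $V$, then $S(V)=k[x_1,\dots,x_n]$, and $S^d(V)$ is its part of degree $d$.

The object on which everything turns is the space of anti-invariants
$$\mathcal A_d=\{f\in S^d(V): r_if=-f\text{ for all }i\in J\}.\tag{2}$$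
With it goes a set of lines in $V$,
$$\mathcal L=\{k\cdot w\gamma_i : w\in W,\ i\in J\}.$$

**Lemma 1.** If $f\in S(V)$ and $r_if=-f$, then $\gamma_i$ divides $f$. If $f\in\mathcal A_d$, then $f$ is divisible by a generator of every line in $\mathcal L$.

**Proof.** By (1), $r_i$ changes each vector of $V$ by a multiple of $\gamma_i$. So it acts trivially on $V/k\gamma_i$, and hence on $S(V)/(\gamma_i)=S(V/k\gamma_i)$. Therefore $f\equiv r_if=-f\pmod{\gamma_i}$, that is, $2f\in(\gamma_i)$. Since $2$ is invertible, $\gamma_i\mid f$.

Now let $f\in\mathcal A_d$. Every $w\in W$ is a product of the $r_i$, so $wf=\pm f$. Applying the algebra automorphism $w$ to $\gamma_i\mid f$ gives $w\gamma_i\mid wf=\pm f$. $\square$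

Here are two examples with $V=\mathbb Q x\oplus\mathbb Q y$.

**Example 1 (three lines).** Let $r_1:x\mapsto -x,\ y\mapsto y+x$ and $r_2:y\mapsto -y,\ x\mapsto x+y$, with $\gamma_1=x$, $\gamma_2=y$. The lines in $\mathcal L$ are those of $x$, $y$, $x+y$: these three are permuted by $r_1$ and $r_2$. By Lemma 1 an anti-invariant is divisible by $\Delta=xy(x+y)$. Conversely $r_1\Delta=(-x)(x+y)y=-\Delta$ and $r_2\Delta=(x+y)(-y)x=-\Delta$, so $\Delta$ is itself a nonzero anti-invariant.

**Example 2 (infinitely many lines).** Let $r_1:x\mapsto -x,\ y\mapsto y+2x$ and $r_2:y\mapsto -y,\ x\mapsto x+2y$. Then $r_1(ax+by)=(2b-a)x+by$ and $r_2(ax+by)=ax+(2a-b)y$. Starting from $x$ and applying $r_2,r_1,r_2,\dots$ alternately we get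
$$x,\quad x+2y,\quad 3x+2y,\quad 3x+4y,\quad 5x+4y,\ \dots$$
These vectors are pairwise non-proportional. An anti-invariant $f$ is divisible by all of them, and a nonzero polynomial has only finitely many prime factors up to units. So $f=0$.

What the anti-invariants are for: $\mathcal A_d$ will turn out to be the dual space of the quotient of $S(V^*)_d$ by the sum of the rings of invariants of the single reflections. So Example 2 says that, for those reflections, every polynomial on $V$ is a sum of an $r_1$-invariant polynomial and an $r_2$-invariant one. The next section states the problem to which this applies.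

## 2. Cartan matrices and the subspace $P_1+\cdots+P_n$

**Cartan matrices.** A Cartan matrix is an integer $n\times n$ matrix $A=(a_{ij})$ with $a_{ii}=2$, with $a_{ij}\le 0$ for $i\neq j$, and with $a_{ij}=0\Rightarrow a_{ji}=0$. It is indecomposable if no simultaneous permutation of rows and columns turns it into a direct sum of two Cartan matrices. It need not be symmetric. For a vector $u$, write $u>0$ if all coordinates are positive. By Kac's trichotomy, an indecomposable $A$ satisfies exactly one of the following.

1. Finite type: there is $u>0$ with $Au>0$. Equivalently, all principal minors of $A$ are positive. These are the Cartan matrices of the simple complex Lie algebras.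
2. Affine type: there is $u>0$ with $Au=0$. Equivalently, $\det A=0$ and all proper principal minors are positive; then $A$ has rank $n-1$.
3. Indefinite type: there is $u>0$ with $Au<0$.

Affine and indefinite types together are called infinite type. For example, $\begin{pmatrix}2&-a\\-b&2\end{pmatrix}$ with integers $a,b\ge1$ has principal minors $2,2,4-ab$. It is of finite type if $ab<4$ and of affine type if $ab=4$. It is of indefinite type if $ab>4$: then some ratio $u_1/u_2$ lies strictly between $2/b$ and $a/2$, and this means $2u_1<au_2$ and $2u_2<bu_1$.

**Weyl reflections.** Let $h$ be the $\mathbb Q$-vector space with basis $\alpha_1^\vee,\dots,\alpha_n^\vee$ (the simple coroots), and let $\omega_1,\dots,\omega_n\in h^*$ be the dual basis. The simple roots are $\alpha_j=\sum_i a_{ij}\omega_i\in h^*$, so $\alpha_j(\alpha_i^\vee)=a_{ij}$. The Weyl reflections are $\sigma_i(\alpha)=\alpha-\alpha(\alpha_i^\vee)\alpha_i$ on $h^*$; in particular $\sigma_i(\omega_j)=\omega_j-\delta_{ij}\alpha_i$. They generate the Weyl group $W(A)$. The $\alpha_i^\vee$ are always linearly independent, but the $\alpha_i$ are dependent when $\det A=0$.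 For $\begin{pmatrix}2&-2\\-2&2\end{pmatrix}$ we have $\alpha_1=2\omega_1-2\omega_2=-\alpha_2$.

**Invariants.** Let $P=\mathbb Q[\omega_1,\dots,\omega_n]=S(h^*)$. This is $H^*(BT;\mathbb Q)$ for the maximal torus $T$. For $I\subseteq\{1,\dots,n\}$ let $W_I(A)$ be the subgroup generated by the $\sigma_i$ with $i\in I$, let $P_I=P^{W_I(A)}$, and write $P_i=P_{\{i\}}$. Each $P_i$ is easy to describe: $\sigma_i$ fixes $\omega_j$ for $j\ne i$ and negates $\alpha_i$, and these $n$ elements form a basis of $h^*$ because $\omega_i$ has coefficient $2$ in $\alpha_i$. Hence
$$P_i=\mathbb Q[\omega_j\ (j\neq i),\ \alpha_i^2].\tag{3}$$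
Let $P_1+\cdots+P_n$ be the $\mathbb Q$-linear span of these subrings. It is a graded subspace of $P$, in general not a subring.

The following was conjectured (the source of the problem is Zhao Xu-an, Gao Hongzhu and Ruan Yangyang, "The rational cohomology groups of the classifying spaces of Kac-Moody groups", arXiv:2112.10069 (2021)): for a Cartan matrix of infinite type, every polynomial is a sum of polynomials each of which is invariant under one simple reflection. Foley has claimed this equality for every $3\times3$ Cartan matrix of infinite type. The conjecture is true.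

**Theorem A (the conjecture).** If $A$ is an indecomposable Cartan matrix of infinite type, then $P=P_1+\cdots+P_n$.

It follows from a criterion in the setting of Section 1. Write $R=S(V^*)$, with invariant rings $R^{r_i}$.

**Theorem B.** (a) If $\mathcal L$ is infinite, then $R=\sum_{i\in J}R^{r_i}$.
(b) If $\mathcal L$ is finite with $N$ elements, then for all $d$
$$\dim\Big(R/\sum_iR^{r_i}\Big)_d=\dim S^{d-N}(V)^W.$$
In particular $\sum_iR^{r_i}$ contains everything of degree $<N$, has codimension exactly $1$ in degree $N$, and $\sum_iR^{r_i}\ne R$.

For a nonempty $I$, write $A_I$ for the principal submatrix of $A$ with rows and columns in $I$.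

**Theorem C (classification).** Let $A$ be any Cartan matrix, possibly decomposable, and let $\emptyset\neq I\subseteq\{1,\dots,n\}$. Then $\sum_{i\in I}P_i=P$ if and only if $A_I$ has at least one indecomposable component of infinite type. Otherwise $W_I(A)$ is finite and
$$\sum_d\dim\Big(P/\sum_{i\in I}P_i\Big)_d\,t^d=\frac{t^N}{(1-t)^{n-|I|}\prod_{j=1}^{|I|}(1-t^{d_j})},$$
where $d_1,\dots,d_{|I|}$ are the degrees of $W_I(A)$ and $N=\sum_j(d_j-1)$ is its number of reflections.

**Theorem D (characteristic $0$ is needed).** For every Cartan matrix $A$ and every odd prime $p$,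
$$\sum_i\mathbb F_p[\omega_1,\dots,\omega_n]^{\sigma_i}\neq\mathbb F_p[\omega_1,\dots,\omega_n].$$
Consequently, if $A$ is of infinite type, the graded group $\mathbb Z[\omega_1,\dots,\omega_n]/\sum_i\mathbb Z[\omega_1,\dots,\omega_n]^{\sigma_i}$ is finite in each degree and has nonzero $p$-torsion for every odd prime $p$.

## 3. Dimension counts for $n\le 2$, and three subspaces that do not add up

**The case $n=1$.** Here $A=(2)$ is of finite type, $\sigma_1\omega_1=-\omega_1$ and $P_1=\mathbb Q[\omega_1^2]$. All odd degrees are missing.

**The case $n=2$.** By (3), $P_i$ is a polynomial ring on generators of degrees $1$ and $2$, so $\dim(P_i)_d=\lfloor d/2\rfloor+1$. Two subspaces satisfy $\dim(U_1+U_2)=\dim U_1+\dim U_2-\dim(U_1\cap U_2)$, and $P_1\cap P_2=P^{W(A)}$, so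
$$\dim(P_1+P_2)_d=2\lfloor d/2\rfloor+2-\dim P^{W(A)}_d.\tag{4}$$
Since $\dim P_d=d+1$, the equality $P=P_1+P_2$ holds exactly when $P^{W(A)}$ has dimension $1$ in every even degree and $0$ in every odd degree.

Take $A=\begin{pmatrix}2&-2\\-2&2\end{pmatrix}$, and put $u=\omega_1-\omega_2$, $v=\omega_2$. From $\sigma_1\omega_1=-\omega_1+2\omega_2$ and $\sigma_2\omega_2=2\omega_1-\omega_2$ we get
$$\sigma_1:\ u\mapsto-u,\ v\mapsto v;\qquad \sigma_2:\ u\mapsto -u,\ v\mapsto v+2u.\tag{5}$$
So $\sigma_2\sigma_1$ fixes $u$ and sends $v$ to $v+2u$. An invariant $f(u,v)$ satisfies $f(u,v+2u)=f(u,v)$. As a polynomial in $v$ over $\mathbb Q(u)$ it takes the value $f(u,0)$ at the infinitely many points $2mu$, $m\in\mathbb Z$, so it does not involve $v$. Being also even in $u$, it lies in $\mathbb Q[u^2]$, and conversely $u^2$ is invariant. So $P^{W(A)}=\mathbb Q[u^2]$ has the required dimensions, and $P=P_1+P_2$ for this affine matrix.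

**Where the count stops.** For $n=3$ one would like to use inclusion–exclusion, but the dimension of a sum of three subspaces is not determined by the dimensions of their intersections. This already occurs in degree $2$. Let
$$A=\begin{pmatrix}2&-1&-1\\-1&2&-1\\-1&-1&2\end{pmatrix},$$
which is affine ($u=(1,1,1)$ gives $Au=0$). Write a quadratic polynomial as $\sum_{i\le j}q_{ij}\omega_i\omega_j$. By (3), $(P_1)_2$ is spanned by $\omega_2^2,\ \omega_2\omega_3,\ \omega_3^2$ and
$$\alpha_1^2=(2\omega_1-\omega_2-\omega_3)^2=4\omega_1^2-4\omega_1\omega_2-4\omega_1\omega_3+(\text{terms without }\omega_1).$$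
So $(P_1)_2$ is given by $q_{12}=q_{13}=-q_{11}$. By symmetry $(P_2)_2$ is given by $q_{12}=q_{23}=-q_{22}$, and $(P_3)_2$ by $q_{13}=q_{23}=-q_{33}$. Each has dimension $4$. In $(P_1\cap P_2)_2$ the coefficients satisfy $q_{11}=q_{22}=-q_{12}=-q_{13}=-q_{23}$ with $q_{33}$ free, so the dimension is $2$, and likewise for the other pairs. The triple intersection is spanned by $\omega_1^2+\omega_2^2+\omega_3^2-\omega_1\omega_2-\omega_1\omega_3-\omega_2\omega_3$ and has dimension $1$. Inclusion–exclusion would give
$$4+4+4-2-2-2+1=7$$
inside the $6$-dimensional space $P_2$ of quadratic polynomials (this $P_2$ is the degree-$2$ part of $P$, not a ring of invariants). The failure is precise. In degree $2$, $P_1+P_2$ (rings of invariants again) has dimension $4+4-2=6$, so it is everything and meets $P_3$ in dimension $4$. But $(P_1\cap P_3)+(P_2\cap P_3)$ has dimension only $2+2-1=3$. So knowing the invariant rings $P_I$ is not enough to find the sum.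

**A second natural attempt.** Anti-invariants are the obvious obstruction to being a sum of invariants, and one may first look for them in $P=S(h^*)$ itself. For a finite Weyl group this does no harm, since an invariant inner product identifies $h^*$ with $h$. In infinite type it misleads: for $A=\begin{pmatrix}2&-2\\-2&2\end{pmatrix}$, (5) shows that $u=\omega_1-\omega_2\in P$ is negated by both reflections, although $P=P_1+P_2$. Lemma 1 applied in $S(h^*)$ would use the lines of roots, and here there is only one, $\mathbb Q u$. The right place is the dual side $S(h)$, where the coroots live. There $\sigma_1,\sigma_2$ act as in Example 2, with $x=\alpha_1^\vee$ and $y=\alpha_2^\vee$, and there are infinitely many lines. The passage to the dual side is forced by linear algebra: a sum of subspaces is everything exactly when the intersection of their annihilators is zero, and intersections, unlike sums, are given by conditions imposed simultaneously.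

## 4. The annihilator of the sum consists of anti-invariants

We work in the setting of Section 1, with $R=S(V^*)$.

**Step 1: a perfect invariant pairing.** The purpose is to identify $S^d(V)$ with the dual of $R_d$, compatibly with $W$. Define $S^d(V)\times S^d(V^*)\to k$ by
$$\langle x_1\cdots x_d,\ \lambda_1\cdots\lambda_d\rangle=\sum_{\pi\in S_d}\prod_{j=1}^d\lambda_j(x_{\pi(j)}).$$
The right side is linear in each $x_j$ and each $\lambda_j$, and it does not change when the $x_j$ are permuted or the $\lambda_j$ are permuted. So the pairing is well defined. If $g\in GL(V)$ acts on $V^*$ contragrediently, then $(g\lambda)(gx)=\lambda(x)$, so $\langle gf,gq\rangle=\langle f,q\rangle$.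

To see that it is perfect, take dual bases $x_1,\dots,x_n$ of $V$ and $\omega_1,\dots,\omega_n$ of $V^*$, and multi-indices $a,b$ with $|a|=|b|=d$. In $\langle x^a,\omega^b\rangle$ a permutation contributes $1$ if it matches each factor $\omega_i$ with a factor $x_i$, and $0$ otherwise. Such a permutation exists only if $a=b$, and then there are $\prod_ja_j!$ of them. Hence
$$\langle x^a,\omega^b\rangle=\delta_{ab}\prod_ja_j!.\tag{6}$$
In characteristic $0$ these diagonal values are nonzero, so the pairing is perfect.

**Step 2: each reflection is self-adjoint.** Using invariance and $r_i^2=1$,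
$$\langle r_if,q\rangle=\langle r_ir_if,r_iq\rangle=\langle f,r_iq\rangle.$$

**Step 3: the invariants as an image.** The purpose is to turn "annihilates the invariants" into an equation. We have $R^{r_i}=(1+r_i)R$. Indeed $r_i(1+r_i)=r_i+1$, so $(1+r_i)R\subseteq R^{r_i}$; and if $r_iq=q$ then $q=(1+r_i)\tfrac q2$.

**Step 4: the annihilator.** An element $f\in S^d(V)$ annihilates $(R^{r_i})_d$ if and only if, for all $q\in R_d$,
$$0=\langle f,(1+r_i)q\rangle=\langle(1+r_i)f,q\rangle,$$
that is, since the pairing is perfect, if and only if $r_if=-f$. The annihilator of a sum is the intersection of the annihilators. Each $R^{r_i}$ is graded, and for a subspace $U$ of the finite-dimensional space $R_d$ the dual of $R_d/U$ is the annihilator of $U$. So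
$$\Big(R/\sum_{i\in J}R^{r_i}\Big)_d^*\cong\mathcal A_d.\tag{7}$$

## 5. Theorem B: counting lines

**Step 1: infinitely many lines, part (a).** The algebra $S(V)$ is a polynomial ring, hence a unique factorization domain, and nonzero elements of $V$ are primes in it. Generators of different lines are not proportional, so they are non-associate primes. By Lemma 1 an $f\in\mathcal A_d$ is divisible by one generator of each line in $\mathcal L$. If $\mathcal L$ is infinite, then $f=0$, because a nonzero polynomial has only finitely many prime divisors up to units. So $\mathcal A_d=0$ for all $d$, and (7) gives $R=\sum_iR^{r_i}$.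

**Step 2: finitely many lines, a candidate for the smallest anti-invariant.** Let $\mathcal L$ have $N$ elements. Choose a generator of each line and let $\Delta\in S^N(V)$ be the product of these generators. The aim is to show $r_i\Delta=-\Delta$ for every $i$.

The group $W$ permutes $\mathcal L$, so $r_i\Delta=c\Delta$ with $c\in k^*$, and $r_i^2=1$ gives $c^2=1$, so $c=\pm1$. Suppose $c=1$. One factor of $\Delta$ generates $k\gamma_i$, so $\Delta=\gamma_i\Delta'$ for some $\Delta'$. Then
$$\gamma_i\Delta'=\Delta=r_i\Delta=(-\gamma_i)(r_i\Delta'),$$
so $r_i\Delta'=-\Delta'$. By Lemma 1, $\gamma_i\mid\Delta'$, hence $\gamma_i^2\mid\Delta$. This contradicts that the prime factors of $\Delta$ are pairwise non-associate. So $c=-1$.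

**Step 3: all anti-invariants, part (b).** Let $f\in\mathcal A_d$. By Lemma 1 the $N$ pairwise non-associate primes that make up $\Delta$ all divide $f$, so $f=\Delta g$ with $g\in S^{d-N}(V)$ (and $f=0$ if $d<N$). From $-\Delta g=r_i(\Delta g)=-\Delta\, r_ig$ we get $r_ig=g$ for all $i$, so $g$ is $W$-invariant. Conversely, if $g\in S^{d-N}(V)^W$, then $r_i(\Delta g)=-\Delta g$. Thus
$$\mathcal A_d=\Delta\cdot S^{d-N}(V)^W,$$
and (7) gives the dimension formula. For $d<N$ the right side is $0$. For $d=N$ it is $S^0(V)^W=k$, of dimension $1$, so in degree $N$ the codimension is exactly $1$ and $\sum_iR^{r_i}\ne R$. This proves Theorem B. $\square$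

For $A=(2)$ we have $N=1$ and $W=\{\pm1\}$, so the quotient has dimension $1$ in odd degrees and $0$ in even degrees, as found by hand. For Example 1, $N=3$: the sum of the two invariant rings contains everything of degree at most $2$ and misses one dimension in degree $3$.

## 6. Finitely many coroot lines force finite type

Now take $k=\mathbb Q$, $V=h$, $\gamma_i=\alpha_i^\vee$, $\beta_i=\alpha_i$ and $J=I\subseteq\{1,\dots,n\}$ nonempty. Then $\beta_i(\gamma_i)=a_{ii}=2$. The maps $r_i$ on $h^*$ are the given $\sigma_i$, and $R=P$, $R^{r_i}=P_i$. On $h$,
$$\sigma_i(\alpha_j^\vee)=\alpha_j^\vee-\alpha_i(\alpha_j^\vee)\alpha_i^\vee=\alpha_j^\vee-a_{ji}\alpha_i^\vee.\tag{8}$$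
The set of lines is
$$\mathcal L_I=\{\mathbb Q\,w\alpha_i^\vee: w\in W_I(A),\ i\in I\}.$$
The vectors $w\alpha_i^\vee$ are the real coroots. By Theorem B(a), Theorem A will follow once we know that there are infinitely many of these lines in infinite type.

**Lemma 2.** If $\mathcal L_I$ is finite, then all principal minors of $A_I$ are positive; hence every indecomposable component of $A_I$ is of finite type.

**Step 1: from finitely many lines to finitely many coroots.** A line contains infinitely many vectors, so integrality is needed. Let
$$h_I=\bigoplus_{i\in I}\mathbb Q\alpha_i^\vee,\qquad Q_I=\bigoplus_{i\in I}\mathbb Z\alpha_i^\vee.$$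
By (8) and the integrality of $A$, each $\sigma_i$ with $i\in I$ maps $Q_I$ into itself; as $\sigma_i^2=1$, it is an automorphism of the lattice $Q_I$. So $W_I(A)$ preserves $h_I$ and acts on $Q_I$ by lattice automorphisms. Call a nonzero vector of $Q_I$ primitive if it is not $m$ times a vector of $Q_I$ for any integer $m\ge2$. (For instance $\alpha_1^\vee+2\alpha_2^\vee$ is primitive, $2\alpha_1^\vee+2\alpha_2^\vee$ is not.) Lattice automorphisms preserve primitivity, and each $\alpha_i^\vee$ is primitive as a member of a basis. So every $w\alpha_i^\vee$ is primitive. A line in $h_I$ meets $Q_I$ in an infinite cyclic group, so it contains exactly two primitive vectors, the two generators of this group. Hence, if $\mathcal L_I$ is finite, the set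
$$\Phi=\{w\alpha_i^\vee: w\in W_I(A),\ i\in I\}$$
is finite.

**Step 2: from finitely many coroots to a finite group.** The group $W_I(A)$ permutes the finite set $\Phi$, and $\Phi$ contains the basis $(\alpha_i^\vee)_{i\in I}$ of $h_I$. So an element that fixes $\Phi$ pointwise acts trivially on $h_I$. Hence the image $\overline W$ of $W_I(A)$ in $GL(h_I)$ embeds in the group of permutations of $\Phi$ and is finite.

**Step 3: from a finite group to a formula for $A_I$.** Averaging a positive definite symmetric bilinear form over $\overline W$ gives a $\overline W$-invariant positive definite symmetric form $(\ ,\ )$ on $h_I$. Fix $i\in I$. On $h_I$, $\sigma_i$ is an isometric involution whose $(-1)$-eigenspace is $\mathbb Q\alpha_i^\vee$ and whose $(+1)$-eigenspace is $\ker\alpha_i|_{h_I}$. These eigenspaces are orthogonal: if $\sigma_ix=x$ and $\sigma_iy=-y$, then $(x,y)=(\sigma_ix,\sigma_iy)=-(x,y)$. So the two linear forms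
$$x\mapsto\alpha_i(x)\qquad\text{and}\qquad x\mapsto\frac{2(x,\alpha_i^\vee)}{(\alpha_i^\vee,\alpha_i^\vee)}$$
both vanish on $\ker\alpha_i|_{h_I}$ and both take the value $2$ at $\alpha_i^\vee$. They therefore agree on $h_I$. Putting $x=\alpha_j^\vee$,
$$a_{ji}=\frac{2(\alpha_j^\vee,\alpha_i^\vee)}{(\alpha_i^\vee,\alpha_i^\vee)}\qquad(i,j\in I).\tag{9}$$

**Step 4: positivity of the minors.** Equation (9) says $A_I=2GD^{-1}$, where $G=\big((\alpha_j^\vee,\alpha_i^\vee)\big)$ is the Gram matrix, which is positive definite, and $D=\mathrm{diag}\big((\alpha_i^\vee,\alpha_i^\vee)\big)$ has positive entries. For nonempty $K\subseteq I$,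
$$\det A_K=2^{|K|}\det G_K\prod_{i\in K}(\alpha_i^\vee,\alpha_i^\vee)^{-1}>0,$$
since principal minors of a positive definite matrix are positive. The principal minors of an indecomposable component of $A_I$ are among these, so by the characterization of finite type in Section 2 each component is of finite type. $\square$

**Proof of Theorem A.** Let $A$ be indecomposable of infinite type and $I=\{1,\dots,n\}$. If $\mathcal L_I$ were finite, Lemma 2 would make $A$ of finite type, which the trichotomy excludes. So $\mathcal L_I$ is infinite, and Theorem B(a) gives $P=P_1+\cdots+P_n$. $\square$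

## 7. Which subsets of reflections suffice

**Proof of Theorem C.**

**Step 1: a component of infinite type.** If $A_I$ has an indecomposable component of infinite type, then $\mathcal L_I$ is infinite by Lemma 2, and $\sum_{i\in I}P_i=P$ by Theorem B(a).

**Step 2: all components finite, splitting off the trivial part.** Suppose all components of $A_I$ are of finite type. We want to reduce the action on $h$ to the action on $h_I$. The determinant of $A_I$ is the product of those of its components, so it is nonzero. The linear map $h\to\mathbb Q^I$, $x\mapsto(\alpha_i(x))_{i\in I}$, has matrix $A_I$ or its transpose (depending on convention) when restricted to $h_I$, so this restriction is an isomorphism. Hence the kernel $h'=\bigcap_{i\in I}\ker\alpha_i$ is a complement: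
$$h=h_I\oplus h',\qquad \dim h'=n-|I|.$$
The group $W_I(A)$ preserves $h_I$ and is trivial on $h'$, so it acts faithfully on $h_I$. There it acts as the Weyl group of the semisimple complex Lie algebra with Cartan matrix $A_I$, in its reflection representation on the coroot space. This group is finite. So $W_I(A)$ is finite, $\mathcal L_I$ is finite, and Theorem B(b) gives $\sum_{i\in I}P_i\ne P$. Together with Step 1 this proves the equivalence.

**Step 3: lines are counted by reflections.** The purpose is to identify $|\mathcal L_I|$ with the number of reflections of $W_I(A)$. Since $W_I(A)$ is trivial on $h'$, its elements that are reflections on $h$ are those that are reflections on $h_I$. Send a reflection to its $(-1)$-eigenline.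

- The eigenline lies in $\mathcal L_I$: every reflection of $W_I(A)$ is conjugate in $W_I(A)$ to some $\sigma_i$ with $i\in I$ (Humphreys, *Reflection Groups and Coxeter Groups*, §1.14), and the $(-1)$-eigenline of $w\sigma_iw^{-1}$ is $\mathbb Q\,w\alpha_i^\vee$.
- Every line occurs: $\mathbb Q\,w\alpha_i^\vee$ is the $(-1)$-eigenline of the reflection $w\sigma_iw^{-1}$.
- The line determines the reflection: for an inner product invariant under the finite group, the mirror is the orthogonal complement of the $(-1)$-eigenline.

So $|\mathcal L_I|$ is the number of reflections.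

**Step 4: the Hilbert series.** By the Chevalley–Shephard–Todd theorem (loc. cit., §3.5), $S(h_I)^{W_I(A)}$ is a polynomial ring on generators of degrees $d_1,\dots,d_{|I|}$, and by loc. cit., §3.9, $\sum_j(d_j-1)$ is the number of reflections. It does not matter whether one uses $h_I$ or $h_I^*$ here, since an invariant inner product identifies them. So $N=\sum_j(d_j-1)=|\mathcal L_I|$. Because $W_I(A)$ is trivial on $h'$,
$$S(h)^{W_I(A)}=S(h_I)^{W_I(A)}\otimes S(h'),$$
whose Hilbert series is $(1-t)^{-(n-|I|)}\prod_j(1-t^{d_j})^{-1}$. By Theorem B(b) the Hilbert series of $P/\sum_{i\in I}P_i$ is this series multiplied by $t^N$. $\square$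

**Example 3.** Let $A$ be the $3\times3$ affine matrix of Section 3 and $I=\{1,2\}$. Then $A_I=\begin{pmatrix}2&-1\\-1&2\end{pmatrix}$, and on $h_I$ the group is that of Example 1. It is the symmetric group $S_3$ in its two-dimensional reflection representation, with degrees $2,3$, so $N=3$ and the Hilbert series of $P/(P_1+P_2)$ is $t^3/\big((1-t)(1-t^2)(1-t^3)\big)$. So $P_1+P_2$ contains all quadratic polynomials, as we computed, and the first missing dimension is in degree $3$. The ring $P_3$ supplies everything that is missing.

**Consequence of Theorem C.** If $A$ is of infinite type and every proper principal submatrix has only finite-type components (for example, $A$ affine), then no $P_i$ can be omitted from $P=P_1+\cdots+P_n$. Indeed $n\ge2$, and Theorem C applied to $I=\{1,\dots,n\}\setminus\{i\}$ gives a sum different from $P$. For $A$ affine the hypothesis holds because all proper principal minors are positive. In general, the minimal sets $I$ with $\sum_{i\in I}P_i=P$ are exactly the minimal $I$ for which $A_I$ is not a direct sum of finite-type matrices.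

## 8. Characteristic $p$ and torsion over the integers

Two things in the proof of Theorem A break over $\mathbb F_p$: the numbers $a_j!$ in (6) vanish when some $a_j\ge p$, and a finite-dimensional space over $\mathbb F_p$ has only finitely many lines. Theorem D says that the conclusion breaks too. First a case by hand.

**Example 4.** Let $p$ be odd, $A=\begin{pmatrix}2&-2\\-2&2\end{pmatrix}$ and $R=\mathbb F_p[u,v]$ with the action (5). Formula (3) holds over $\mathbb F_p$ because $2$ is invertible, so $\dim(R^{\sigma_i})_d=\lfloor d/2\rfloor+1$. The polynomial $v^p-u^{p-1}v$ is invariant under $\sigma_1$, since $p-1$ is even. It is invariant under $\sigma_2$, since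
$$(v+2u)^p-u^{p-1}(v+2u)=v^p+2u^p-u^{p-1}v-2u^p=v^p-u^{p-1}v.$$
So in the odd degree $p$ the two invariant rings meet in dimension at least $1$, and
$$\dim(R^{\sigma_1}+R^{\sigma_2})_p\le 2\Big(\frac{p-1}2+1\Big)-1=p<p+1=\dim R_p.$$

**Proof of Theorem D.** Let $p$ be an odd prime, $F=\mathbb F_p$ and $R=F[\omega_1,\dots,\omega_n]$.

**Step 1: a finite group.** The $\sigma_i$ act on $\bigoplus_j\mathbb Z\omega_j$ by integer matrices, since $\sigma_i(\omega_j)=\omega_j-\delta_{ij}\alpha_i$ and $\alpha_i$ has integer coordinates. Let $G$ be the group generated by their reductions in $GL_n(F)$. It is finite and acts faithfully on $R_1$. The map $\sigma_i$ is the identity minus the rank-one operator $\lambda\mapsto\lambda(\alpha_i^\vee)\alpha_i$, whose trace is $\alpha_i(\alpha_i^\vee)=2$. So $\det\sigma_i=1-2=-1$.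

**Step 2: an operator that kills the sum.** Define $T:R\to R$ by
$$T(f)=\sum_{g\in G}\det(g)^{-1}\,gf.$$
Substituting $g\sigma_i$ for the summation variable,
$$T\sigma_i=\sum_g\det(g)^{-1}g\sigma_i=\det(\sigma_i)\sum_g\det(g\sigma_i)^{-1}g\sigma_i=-T.$$
So $T(1+\sigma_i)=0$. As $2$ is invertible in $F$ and $\sigma_i^2=1$, the argument of Section 4, Step 3, gives $R^{\sigma_i}=(1+\sigma_i)R$. Hence $T$ vanishes on each $R^{\sigma_i}$, and so on $\sum_iR^{\sigma_i}$.

**Step 3: the operator is not zero.** Each $g\in G$ restricts to a homomorphism of multiplicative monoids $R\setminus\{0\}\to\mathrm{Frac}(R)^*$, and different $g$ give different homomorphisms because $G$ acts faithfully on $R_1$. By Dedekind's theorem on independence of characters, distinct homomorphisms from a monoid to the multiplicative group of a field are linearly independent over that field. The coefficients $\det(g)^{-1}$ are nonzero, so $T\neq0$. A nonzero operator that vanishes on $\sum_iR^{\sigma_i}$ shows $\sum_iR^{\sigma_i}\ne R$.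

**Step 4: finiteness over $\mathbb Z$.** Now let $A$ be of infinite type and
$$M=\mathbb Z[\omega_1,\dots,\omega_n]\Big/\sum_i\mathbb Z[\omega_1,\dots,\omega_n]^{\sigma_i}.$$
Clearing denominators shows that every element of $P_i$ has a nonzero integer multiple in $\mathbb Z[\omega_1,\dots,\omega_n]^{\sigma_i}$, that is, $\mathbb Z[\omega_1,\dots,\omega_n]^{\sigma_i}\otimes\mathbb Q=P_i$. So Theorem A gives $M\otimes\mathbb Q=P/\sum_iP_i=0$. Each $M_d$ is a finitely generated abelian group with $M_d\otimes\mathbb Q=0$, hence finite.

**Step 5: $p$-torsion.** Reduction modulo $p$ maps $\mathbb Z[\omega_1,\dots,\omega_n]$ onto $R$ and maps $\sigma_i$-invariants to $\sigma_i$-invariants. So it induces a surjection of graded groups $M/pM\to R/\sum_iR^{\sigma_i}$, whose target is nonzero by Step 3. Choose $d$ such that the target is nonzero in degree $d$. Then $M_d/pM_d\neq0$. A finite abelian group of order prime to $p$ is equal to $p$ times itself, so $p$ divides the order of $M_d$, and $M_d$ has nonzero $p$-torsion. $\square$
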